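\title{Closed subgroups of type $\mathrm{FP}_2$ in two-dimensional hyperbolic TDLC-groups}

\begin{abstract}
Let $G$ be a hyperbolic totally disconnected locally compact group of rational discrete cohomological dimension at most two. We prove that every closed subgroup $H$ of $G$ of type $\mathrm{FP}_2$ is hyperbolic. This answers a question of Arora, Castellano, Corob Cook and Mart\'inez-Pedroza. The proof measures loops by the $\ell^1$-norm of their rational fillings. Two module splittings show that fillings in $H$ cost at most a constant times fillings in $G$, which are linear. A graph whose rational filling function is subquadratic is hyperbolic; we prove this without simple connectivity, by bounding fillings from below with a discrete $1$-form $f\,dg$ built from two Lipschitz functions.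
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Hyperbolic TDLC-groups and finiteness conditions}

A \emph{TDLC-group} is a totally disconnected locally compact Hausdorff topological group. Discrete groups are TDLC-groups, and so are closed subgroups of TDLC-groups. By van Dantzig's theorem every TDLC-group has a compact open subgroup.

A \emph{Cayley--Abels graph} of a compactly generated TDLC-group $G$ is a connected, locally finite graph on which $G$ acts continuously by automorphisms, transitively on vertices, with compact open vertex stabilizers. Any two Cayley--Abels graphs of $G$ are quasi-isometric, and $G$ is called \emph{hyperbolic} if it is compactly generated and one (equivalently, every) Cayley--Abels graph of $G$ is Gromov hyperbolic. For a discrete group a Cayley graph with respect to a finite generating set is a Cayley--Abels graph, so this is the usual notion. A non-discrete example is the automorphism group of a regular tree of finite degree $\ge3$, with the topology of pointwise convergence: the tree itself is a Cayley--Abels graph. The group $G$ is \emph{compactly presented}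 if it has a presentation $\langle S\mid R\rangle$ with $S$ a compact generating set and with relators of bounded length. It is a standard fact that hyperbolic TDLC-groups are compactly presented.

A $\mathbb{Q}[G]$-module $M$ is \emph{discrete} if the action $G\times M\to M$ is continuous for the discrete topology on $M$; equivalently, every element of $M$ has an open stabilizer. Submodules, quotients and direct sums of discrete modules are discrete. The discrete modules form an abelian category with enough projectives, and ``projective'' always refers to this category. The \emph{rational discrete cohomological dimension} $\mathrm{cd}_{\mathbb{Q}}(G)$ is the projective dimension of the trivial module $\mathbb{Q}$. The group $G$ is \emph{of type $\mathrm{FP}_n$} if $\mathbb{Q}$ has a projective resolution $P_\bullet\to\mathbb{Q}$ with $P_k$ finitely generated for all $k\le n$.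

Which subgroups of a hyperbolic group are hyperbolic? Finitely generated subgroups of free groups are free, so there finite generation is enough. In dimension two it is not: Rips \cite{Rips} constructs $C'(1/6)$ groups, which are hyperbolic with $\mathrm{cd}_{\mathbb{Q}}\le2$, having finitely generated subgroups that are not finitely presented, hence not hyperbolic. In dimension three even finite presentability is not enough: Brady \cite{Brady} gives a hyperbolic group of dimension $3$ with a finitely presented subgroup that is not hyperbolic. Between these two examples lies the following theorem.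

\begin{theorem}[{\cite[Theorem~1.1]{ACCM}}]\label{thm:known}
Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb{Q}}(G)\le2$. Every compactly presented closed subgroup of $G$ is hyperbolic.
\end{theorem}

The question posed in \cite{ACCM} is whether compact presentability can be replaced by its homological counterpart:

\begin{quote}
\emph{Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb{Q}}(G)\le2$ and let $H$ be a closed subgroup of type $\mathrm{FP}_2$. Must $H$ be hyperbolic?}
\end{quote}

Compact presentability is a condition on homotopy: the Cayley graph of $H$ with respect to $S$ becomes simply connected once discs are glued along the loops of bounded length. Type $\mathrm{FP}_2$ is the corresponding condition on rational homology: the cycle space of a Cayley--Abels graph is spanned by loops of bounded length (Lemma~\ref{lem:FP2}). Every hyperbolic TDLC-group is of type $\mathrm{FP}_2$ (Corollary~\ref{cor:linear}), so the question asks whether this necessary condition on $H$ is sufficient. One expects a positive answer because the dimension hypothesis on $G$ is homological, and because for discrete groups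 Gersten proved that subgroups of type $\mathrm{FP}_2$ over $\mathbb{Z}$ of hyperbolic groups of integral cohomological dimension at most two are hyperbolic. The reason for doubt is that a rational combination of short loops is a much looser object than a disc: it has fractional weights and no topology, and it is not evident that it controls the shape of geodesic triangles. The answer is nevertheless positive.

\begin{theorem}\label{thm:A}
Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb{Q}}(G)\le2$ and let $H\le G$ be a closed subgroup of type $\mathrm{FP}_2$. Then $H$ is hyperbolic.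
\end{theorem}

In particular $H$ is compactly presented. The examples of Rips and Brady, which are not used in the proofs, show that $\mathrm{FP}_2$ cannot be weakened to $\mathrm{FP}_1$ (compact generation) and that $\mathrm{cd}_{\mathbb{Q}}\le2$ cannot be weakened to $\mathrm{cd}_{\mathbb{Q}}\le3$. For a discrete group all subgroups are closed and all modules are discrete, so we obtain:

\begin{corollary}\label{cor:discrete}
Every subgroup of type $\mathrm{FP}_2$ over $\mathbb{Q}$ of a discrete hyperbolic group with $\mathrm{cd}_{\mathbb{Q}}\le2$ is hyperbolic.
\end{corollary}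

This extends Gersten's theorem from $\mathbb{Z}$ to $\mathbb{Q}$ and allows torsion; tensoring a resolution with $\mathbb{Q}$ shows that the integral hypotheses imply the rational ones.

\subsection{Rational fillings}

All graphs are simplicial: no loop edges and no multiple edges. Every compactly generated TDLC-group has a simplicial Cayley--Abels graph (Lemma~\ref{lem:nested}), so nothing is lost. For a connected graph $\Gamma$ let $|\Gamma|$ be its geometric realization with edges of length $1$ and let $d$ be the path metric. A geodesic triangle is \emph{$\delta$-slim} if every point of a side is within $\delta$ of the union of the other two sides, and $\Gamma$ is \emph{(Gromov) hyperbolic} if for some $\delta$ all geodesic triangles in $|\Gamma|$ are $\delta$-slim.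

Let $C_0(\Gamma)=\mathbb{Q}[V\Gamma]$, and let $C_1(\Gamma)$ be the $\mathbb{Q}$-span of the ordered pairs $(v,w)$ of adjacent vertices modulo the relations $(v,w)+(w,v)=0$. Put $\partial(v,w)=w-v$ and $Z_1(\Gamma)=\ker\partial=H_1(\Gamma;\mathbb{Q})$. An edge path $\gamma=(v_0,\dots,v_k)$ has length $|\gamma|=k$ and class $[\gamma]=\sum_i(v_{i-1},v_i)\in C_1(\Gamma)$. Classes add under concatenation, and $[\bar\gamma]=-[\gamma]$ for the reverse path. A \emph{loop} is a closed edge path; its class lies in $Z_1(\Gamma)$. Every cycle is a finite rational combination of classes of loops. Indeed, choose paths $\eta_v$ from a base vertex to each vertex $v$, and let $\eta\colon C_0(\Gamma)\to C_1(\Gamma)$ be the linear map $v\mapsto[\eta_v]$. For an edge $e=(v,w)$ the loop $\eta_ve\bar\eta_w$ has class $e-\eta(\partial e)$, so a cycle $z=\sum\lambda_ee$ equals $\sum\lambda_e[\eta_ve\bar\eta_w]$.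

We measure a cycle by the total weight needed to write it in terms of short loops. There are two versions. For $N\ge1$ and $z\in Z_1(\Gamma)$ put
\[
\|z\|_N=\inf\Big\{\sum_j|\lambda_j| \;:\; z=\sum_j\lambda_j[\sigma_j],\ \lambda_j\in\mathbb{Q},\ \sigma_j\text{ loops with }|\sigma_j|\le N\Big\}\in[0,\infty],
\]
the sums being finite and $\inf\emptyset=\infty$, and let
\[
\mathrm{Fill}_N(\ell)=\sup\{\|[\gamma]\|_N : \gamma\text{ a loop with }|\gamma|\le\ell\}.
\]
If a group $L$ acts on $\Gamma$ and $\mathcal{C}$ is a finite set of loops whose classes generate $Z_1(\Gamma)$ over $\mathbb{Q}[L]$, we call $\mathcal{C}$ a \emph{finite generating set of loops} and put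
\[
\|z\|_{\mathcal{C}}=\inf\Big\{\sum_j|\lambda_j| \;:\; z=\sum_j\lambda_j\,h_j[\sigma_j],\ \lambda_j\in\mathbb{Q},\ \sigma_j\in\mathcal{C},\ h_j\in L\Big\}<\infty .
\]
This function is an $L$-invariant \emph{seminorm}, by which we mean a finite, subadditive function with $\|\lambda z\|=|\lambda|\,\|z\|$ for $\lambda\in\mathbb{Q}$. A translate of a loop is a loop of the same length, so
\begin{equation}\label{eq:NC}
\|z\|_N\le\|z\|_{\mathcal{C}}\quad\text{if all loops in }\mathcal{C}\text{ have length}\le N .
\end{equation}

Theorem~\ref{thm:A} rests on two results. The first is algebraic and does not involve hyperbolicity.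

\begin{theorem}[undistorted fillings]\label{thm:B}
Let $G$ be a TDLC-group of type $\mathrm{FP}_2$ with $\mathrm{cd}_{\mathbb{Q}}(G)\le2$ and let $H\le G$ be a closed subgroup of type $\mathrm{FP}_2$. There are Cayley--Abels graphs $\Gamma_H\subseteq\Gamma_G$ of $H$ and $G$, with $\Gamma_H$ an $H$-invariant subgraph, finite generating sets of loops $\mathcal{C}_H$ for $Z_1(\Gamma_H)$ over $\mathbb{Q}[H]$ and $\mathcal{C}_G$ for $Z_1(\Gamma_G)$ over $\mathbb{Q}[G]$, and a constant $K$ such that
\[
\|z\|_{\mathcal{C}_H}\le K\,\|z\|_{\mathcal{C}_G}\qquad\text{for all }z\in Z_1(\Gamma_H).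
\]
For given such graphs $\Gamma_H\subseteq\Gamma_G$, any choice of $\mathcal{C}_H$ and $\mathcal{C}_G$ works, with $K$ depending on the choice.
\end{theorem}

The second is geometric and does not involve groups.

\begin{theorem}[quadratic gap]\label{thm:C}
Let $\Gamma$ be a connected graph and $N\ge1$. If
\[
\limsup_{\ell\to\infty}\frac{\mathrm{Fill}_N(\ell)}{\ell^2}<\frac{1}{2888\,N^2},
\]
then $\Gamma$ is Gromov hyperbolic.
\end{theorem}

In a hyperbolic group fillings are linear (Section~\ref{sec:linear}). Theorem~\ref{thm:B} (Section~\ref{sec:B}) passes the linear bound from $G$ to $H$, and Theorem~\ref{thm:C} (Section~\ref{sec:C}) turns it into hyperbolicity of $\Gamma_H$. Section~\ref{sec:final} assembles the proof, lists four equivalent descriptions of the hyperbolic closed subgroups of $G$ (Theorem~\ref{thm:D}), and characterizes hyperbolicity among groups of type $\mathrm{FP}_2$ by rational fillings (Theorem~\ref{thm:E}).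

\section{Discrete modules and Cayley--Abels graphs}\label{sec:prelim}

In this section $L$ is a TDLC-group. The module $\mathbb{Q}[L]$ is not discrete unless $L$ is; permutation modules with compact open stabilizers take the place of free modules.

\begin{lemma}\label{lem:proj}
Let $X$ be an $L$-set with compact open stabilizers. Then $\mathbb{Q}[X]$ is a projective discrete module. If $L'\le L$ is a closed subgroup, then $\mathbb{Q}[X]$ is also projective as a discrete $\mathbb{Q}[L']$-module.
\end{lemma}

\begin{proof}
The stabilizer of an element of $\mathbb{Q}[X]$ contains a finite intersection of open subgroups, so $\mathbb{Q}[X]$ is discrete. It is a direct sum of modules $\mathbb{Q}[L/W]$ with $W$ compact open, and a homomorphism $\mathbb{Q}[L/W]\to M$ is the same as a $W$-fixed element of $M$. So we must show that for a surjection $M\to M''$ of discrete modules every $W$-fixed $m''\in M''$ has a $W$-fixed lift. Let $m$ be any lift. Its stabilizer $W_m$ in $W$ is open in the compact group $W$, hence of finite index, and the average $[W:W_m]^{-1}\sum_{wW_m\in W/W_m}wm$ is a $W$-fixed lift of $m''$. Finally, the stabilizers $L'\cap L_x$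 are open in $L'$, and compact because $L'$ is closed, so the first statement applies to $L'$.
\end{proof}

\begin{lemma}\label{lem:chains}
Let $L$ act on a graph $\Gamma$ with compact open vertex stabilizers. The span in $C_0(\Gamma)$ of an $L$-invariant set of vertices, and the span in $C_1(\Gamma)$ of an $L$-invariant set of edges, are projective. If $\Gamma$ is a Cayley--Abels graph of $L$, then
\begin{equation}\label{eq:chain}
0\to Z_1(\Gamma)\to C_1(\Gamma)\to C_0(\Gamma)\to\mathbb{Q}\to0
\end{equation}
is exact and $C_0(\Gamma)$, $C_1(\Gamma)$ are finitely generated projective.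
\end{lemma}

\begin{proof}
For vertices this is Lemma~\ref{lem:proj}. For a set $E$ of edges let $\vec{E}$ be the set of ordered pairs $(v,w)$ with $\{v,w\}\in E$. The stabilizer $L_v\cap L_w$ of $(v,w)$ is compact open, so $\mathbb{Q}[\vec{E}]$ is projective. The quotient map from $\mathbb{Q}[\vec{E}]$ onto the span of $E$ in $C_1(\Gamma)$ has the equivariant section $(v,w)\mapsto\frac12\big((v,w)-(w,v)\big)$, so the span is a direct summand of a projective module. The sequence \eqref{eq:chain} is exact because $\Gamma$ is connected. There is one orbit of vertices and, by local finiteness, there are finitely many orbits of ordered edges.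
\end{proof}

Rational coefficients were used twice: to average over $W/W_m$, and to handle elements that invert an edge. For the automorphism group of a regular tree such inversions occur; there $Z_1=0$, and \eqref{eq:chain} gives $\mathrm{cd}_{\mathbb{Q}}\le1$.

Recall Schanuel's lemma. If $0\to A\to Q_{n-1}\to\dots\to Q_0\to\mathbb{Q}\to0$ and $0\to A'\to P_{n-1}\to\dots\to P_0\to\mathbb{Q}\to0$ are exact with all $P_i,Q_i$ projective, then
\[
A\oplus P_{n-1}\oplus Q_{n-2}\oplus\cdots\;\cong\;A'\oplus Q_{n-1}\oplus P_{n-2}\oplus\cdots .
\]

\begin{lemma}\label{lem:schanuel}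
Let $0\to A\to Q_{n-1}\to\dots\to Q_0\to\mathbb{Q}\to0$ be exact with all $Q_i$ projective.
\begin{enumerate}
\item[(a)] If $L$ is of type $\mathrm{FP}_n$ and the $Q_i$ are finitely generated, then $A$ is finitely generated.
\item[(b)] If $\mathrm{cd}_{\mathbb{Q}}(L)\le n$, then $A$ is projective.
\end{enumerate}
\end{lemma}

\begin{proof}
Compare with a resolution $P_\bullet$ witnessing the hypothesis, and let $A'$ be the image of $P_n$ in $P_{n-1}$. In (a), $A'$ is finitely generated; in (b), $A'\cong P_n$ is projective. So $A$ is a direct summand of a finitely generated, respectively projective, module.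
\end{proof}

\begin{lemma}\label{lem:FP1}
If $L$ is of type $\mathrm{FP}_1$, then $L$ is compactly generated.
\end{lemma}

\begin{proof}
Let $V\le L$ be compact open and $I=\ker(\mathbb{Q}[L/V]\to\mathbb{Q})$. The module $I$ is generated by the elements $hV-V$, $h\in L$, and it is finitely generated by Lemma~\ref{lem:schanuel}(a). Hence finitely many elements $h_1V-V,\dots,h_sV-V$ generate it. Let $L_0=\langle V,h_1,\dots,h_s\rangle$. The natural map $\mathbb{Q}[L/V]\to\mathbb{Q}[L/L_0]$ kills each $h_iV-V$, so it kills $I$, and therefore $hL_0=L_0$ for all $h\in L$. Thus $L$ is generated by the compact set $V\cup\{h_1,\dots,h_s\}$.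
\end{proof}

To compare cycles of $H$ with cycles of $G$ we want one graph inside the other.

\begin{lemma}\label{lem:nested}
Let $G$ be a compactly generated TDLC-group and $H\le G$ a closed, compactly generated subgroup. There are Cayley--Abels graphs $\Gamma_H\subseteq\Gamma_G$ of $H$ and $G$ with $\Gamma_H$ an $H$-invariant subgraph.
\end{lemma}

\begin{proof}
Let $U\le G$ be compact open and $V=U\cap H$, which is compact open in $H$. A compact generating set is covered by finitely many cosets of an open subgroup. So there are a finite set $S\subseteq H$ with $H=\langle V,S\rangle$ and a finite set $T\supseteq S$ with $G=\langle U,T\rangle$.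

Let $\Gamma_G$ have vertex set $G/U$ and edges $\{gU,gtU\}$ for $g\in G$, $t\in T$, $gU\ne gtU$. The action of $G$ is vertex-transitive with stabilizers conjugate to $U$. For $u\in U$ and $t\in T$, the vertex $guU$ equals $gU$, and $gt^{\pm1}U$ is equal or adjacent to $gU$; as $U\cup T$ generates $G$, the graph is connected. The neighbors of the vertex $U$ are cosets contained in the compact set $\bigcup_{t\in T}(UtU\cup Ut^{-1}U)$, which contains only finitely many cosets of the open subgroup $U$. So $\Gamma_G$ is locally finite.

Let $\Gamma_H$ have vertex set $\{hU:h\in H\}\cong H/V$ and edges $\{hU,hsU\}$ for $h\in H$, $s\in S$, $hU\ne hsU$. As $S\subseteq T$, this is an $H$-invariant subgraph of $\Gamma_G$, hence locally finite. It is vertex-transitive under $H$ with stabilizers conjugate to $V$, and it is connected by the argument above applied to $V\cup S$.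
\end{proof}

Let $\Gamma$ be a Cayley--Abels graph of $L$ and $\mathcal{C}$ a finite set of loops. For $\sigma\in\mathcal{C}$ let $W_\sigma$ be the subgroup fixing every vertex of $\sigma$; it is compact open. Put
\begin{equation}\label{eq:F}
X=\bigsqcup_{\sigma\in\mathcal{C}}L/W_\sigma,\qquad F=\mathbb{Q}[X],\qquad \pi\colon F\to Z_1(\Gamma),\quad hW_\sigma\mapsto h[\sigma].
\end{equation}
The module $F$ is finitely generated projective. Think of $X$ as a set of $2$-cells glued along the translates of the loops in $\mathcal{C}$, of $F$ as the $2$-chains, and of $\pi$ as the boundary map. An element of $\pi^{-1}(z)$ is a \emph{filling} of $z$. We write $\|\cdot\|_{\ell^1}$ for the $\ell^1$-norm on $F$ in the basis $X$; it is $L$-invariant.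

\begin{lemma}\label{lem:FP2}
Let $\Gamma$ be a Cayley--Abels graph of $L$. The following are equivalent: \textup{(a)} $L$ is of type $\mathrm{FP}_2$; \textup{(b)} $Z_1(\Gamma)$ has a finite generating set of loops; \textup{(c)} for some $N$ the classes of loops of length $\le N$ span $Z_1(\Gamma)$ over $\mathbb{Q}$.
\end{lemma}

\begin{proof}
(a)$\Rightarrow$(b): by Lemma~\ref{lem:schanuel}(a) applied to \eqref{eq:chain}, $Z_1(\Gamma)$ is finitely generated, and each generator is a finite combination of classes of loops. (b)$\Rightarrow$(a): the map $\pi$ in \eqref{eq:F} is onto, so $F\to C_1(\Gamma)\to C_0(\Gamma)\to\mathbb{Q}\to0$ is exact; continue it to a projective resolution. (b)$\Rightarrow$(c): let $N$ bound the lengths of the generators. (c)$\Rightarrow$(b): since $\Gamma$ is locally finite and vertex-transitive, the loops of length $\le N$ form finitely many orbits; take representatives.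
\end{proof}

Every estimate in Section~\ref{sec:B} comes from one observation: an equivariant map is bounded on finitely many orbits.

\begin{lemma}\label{lem:bounded}
Let $\psi\colon A\to A'$ be a homomorphism of $\mathbb{Q}[L]$-modules, $\nu$ an $L$-invariant seminorm on $A'$, and $E\subseteq A$ a finite set. If $z=\sum_j\lambda_jh_je_j$ with $\lambda_j\in\mathbb{Q}$, $h_j\in L$, $e_j\in E$, then $\nu(\psi(z))\le\max_{e\in E}\nu(\psi(e))\cdot\sum_j|\lambda_j|$.
\end{lemma}

\begin{proof}
$\nu(\psi(z))\le\sum_j|\lambda_j|\,\nu(h_j\psi(e_j))=\sum_j|\lambda_j|\,\nu(\psi(e_j))$.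
\end{proof}

\section{Fillings in a closed subgroup}\label{sec:B}

Lemma~\ref{lem:bounded}, applied to the inclusion $Z_1(\Gamma_H)\subseteq Z_1(\Gamma_G)$, shows that $\|\cdot\|_{\mathcal{C}_G}$ is at most a constant times $\|\cdot\|_{\mathcal{C}_H}$ on $Z_1(\Gamma_H)$. Theorem~\ref{thm:B} is the opposite inequality. Given a cheap filling in $G$ of a cycle of $\Gamma_H$, we must produce a cheap filling in $H$. There are two obstacles. The cells of the filling have boundaries that leave $\Gamma_H$, so they must be pushed back. And the cells of $G$ may form infinitely many $H$-orbits, so an $H$-equivariant push need not have bounded cost. Both obstacles, and their resolution, appear in the following example.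

\begin{example}\label{ex:model}
Let $G=F(a,b)\times\langle t\rangle$, the product of a free group of rank two with $\mathbb{Z}$. Put $c=a^2$ and $H=\langle c,t\rangle\cong\mathbb{Z}^2$. Let $\Gamma_G$ and $\Gamma_H$ be the Cayley graphs for $\{a,b,t,c\}$ and $\{c,t\}$. Let $\sigma_a,\sigma_b,\tau,\theta$ be the loops at $1$ labeled $ata^{-1}t^{-1}$, $btb^{-1}t^{-1}$, $aac^{-1}$, $ctc^{-1}t^{-1}$. Each $c$-edge lies on exactly one translate of $\tau$, and without the $c$-edges $\Gamma_G$ is the $1$-skeleton of the contractible square complex (tree)$\times$(line). So the $G$-translates of $[\sigma_a],[\sigma_b],[\tau]$ form a basis $X$ of $Z_1(\Gamma_G)$: \emph{every cycle has exactly one filling}. Likewise the $H$-translates of $[\theta]$ form a basis of $Z_1(\Gamma_H)$. Adding up edges gives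
\[
[\theta]=[\sigma_a]+a[\sigma_a]-[\tau]+t[\tau].
\]
By uniqueness, the filling of any cycle of $\Gamma_H$ is a combination of $H$-translates of the right-hand side. It is therefore supported on the union $X_0$ of the three $H$-orbits of $[\sigma_a]$, $a[\sigma_a]$, $[\tau]$, although $X$ has infinitely many $H$-orbits. Define $r\colon Z_1(\Gamma_G)\to Z_1(\Gamma_H)$ by $h[\sigma_a]\mapsto h[\theta]$ for $h\in H$ and by $0$ on the rest of $X$. Then $r[\theta]=[\theta]$, so $r$ is an $H$-equivariant retraction, and applying $r$ to a filling in $G$ gives a filling in $H$ of no greater weight. Redefining $r(hb^n[\sigma_a])=n\,h[\theta]$ for $n\ge1$ gives another retraction, which is unbounded on $X$ but unchanged on $X_0$. It serves equally well.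
\end{example}

In general fillings are not unique, but $\mathrm{cd}_{\mathbb{Q}}(G)\le2$ provides a linear, equivariant choice of filling for all cycles at once. The retraction exists for a softer reason.

\begin{lemma}\label{lem:retract}
Let $H$ be a closed subgroup of a TDLC-group $G$ and let $\Gamma_H\subseteq\Gamma_G$ be Cayley--Abels graphs of $H$ and $G$, with $\Gamma_H$ an $H$-invariant subgraph. Then there is a $\mathbb{Q}[H]$-linear map $r\colon Z_1(\Gamma_G)\to Z_1(\Gamma_H)$ that is the identity on $Z_1(\Gamma_H)$.
\end{lemma}

\begin{proof}
Let $C_i^{\mathrm{rel}}=C_i(\Gamma_G)/C_i(\Gamma_H)$ for $i=0,1$. As $\mathbb{Q}[H]$-modules these are isomorphic to the spans of the vertices, respectively edges, of $\Gamma_G$ that are not in $\Gamma_H$. The group $H$ acts on $\Gamma_G$ with vertex stabilizers $H\cap G_v$, which are compact open in $H$ because $H$ is closed. So $C_0^{\mathrm{rel}}$ and $C_1^{\mathrm{rel}}$ are projective over $H$ by Lemma~\ref{lem:chains}. Let $\bar\partial\colon C_1^{\mathrm{rel}}\to C_0^{\mathrm{rel}}$ be induced by $\partial$. The long exact sequence of the pair reads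
\[
0\to Z_1(\Gamma_H)\to Z_1(\Gamma_G)\to\ker\bar\partial\to H_0(\Gamma_H;\mathbb{Q})\to H_0(\Gamma_G;\mathbb{Q})\to\operatorname{coker}\bar\partial\to0 .
\]
Both graphs are connected, so the map between the groups $H_0$ is an isomorphism. Hence $\bar\partial$ is onto and
\begin{equation}\label{eq:ses}
0\to Z_1(\Gamma_H)\to Z_1(\Gamma_G)\to\ker\bar\partial\to0
\end{equation}
is exact. A surjection onto the projective module $C_0^{\mathrm{rel}}$ splits, so $\ker\bar\partial$ is a direct summand of $C_1^{\mathrm{rel}}$ and is projective over $H$. Therefore \eqref{eq:ses} splits over $H$.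
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Both groups are compactly generated by Lemma~\ref{lem:FP1}. Graphs $\Gamma_H\subseteq\Gamma_G$ exist by Lemma~\ref{lem:nested}, and finite generating sets of loops $\mathcal{C}_H,\mathcal{C}_G$ exist by Lemma~\ref{lem:FP2}. Fix any such graphs and sets. Let $X,F,\pi$ be as in \eqref{eq:F} for $L=G$ and $\mathcal{C}=\mathcal{C}_G$.

\emph{A canonical filling in $G$.} By Lemma~\ref{lem:schanuel}(b) applied to \eqref{eq:chain}, the module $Z_1(\Gamma_G)$ is projective over $G$. So the surjection $\pi$ has a $G$-equivariant section $\iota\colon Z_1(\Gamma_G)\to F$. This filling is nearly optimal: by Lemma~\ref{lem:bounded}, with $B=\max_{\sigma\in\mathcal{C}_G}\|\iota[\sigma]\|_{\ell^1}$,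
\begin{equation}\label{eq:iota}
\|\iota(z)\|_{\ell^1}\le B\,\|z\|_{\mathcal{C}_G}\qquad(z\in Z_1(\Gamma_G)).
\end{equation}

\emph{Finitely many $H$-orbits of cells.} Let $E\subseteq X$ be the union of the supports of the elements $\iota[\sigma]$, $\sigma\in\mathcal{C}_H$. It is finite. Let $X_0=HE$. Since $\iota$ is $\mathbb{Q}[H]$-linear and $\mathcal{C}_H$ generates $Z_1(\Gamma_H)$, we have $\iota(Z_1(\Gamma_H))\subseteq\mathbb{Q}[X_0]$.

\emph{Pushing back to $H$.} Let $r$ be as in Lemma~\ref{lem:retract} and $\rho=r\circ\pi\colon F\to Z_1(\Gamma_H)$. It is $\mathbb{Q}[H]$-linear, and $\rho(\iota(z))=r(z)=z$ for $z\in Z_1(\Gamma_H)$. Let $B'=\max_{x\in E}\|\rho(x)\|_{\mathcal{C}_H}<\infty$. For $z\in Z_1(\Gamma_H)$ expand $\iota(z)$ in the basis $X_0=HE$ and apply Lemma~\ref{lem:bounded} to $\rho$, then \eqref{eq:iota}: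
\[
\|z\|_{\mathcal{C}_H}=\|\rho(\iota(z))\|_{\mathcal{C}_H}\le B'\,\|\iota(z)\|_{\ell^1}\le B'B\,\|z\|_{\mathcal{C}_G}.\qedhere
\]
\end{proof}

\begin{remark}
The dimension hypothesis is used only for the section $\iota$. Without $\iota$, one still has cheap fillings of $z$ in $F$, but nothing confines their supports to finitely many $H$-orbits, and $\rho$ is not controlled elsewhere. Type $\mathrm{FP}_2$ for $H$ makes $\|\cdot\|_{\mathcal{C}_H}$ available and $E$ finite. Closedness of $H$ makes its stabilizers on $\Gamma_G$ compact.
\end{remark}

\section{Hyperbolic graphs have linear fillings}\label{sec:linear}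

A long loop in a hyperbolic graph contains a short arc that is not geodesic. Replacing the arc by a geodesic shortens the loop at the cost of one short loop. To find the arc we use a standard fact. A path $\gamma\colon[0,\ell]\to Y$ is a \emph{$\kappa$-local geodesic} if $d(\gamma(s),\gamma(s'))=|s-s'|$ whenever $|s-s'|\le\kappa$. If $Y$ is a geodesic space with $\delta$-slim triangles and $\kappa>8\delta$, then a $\kappa$-local geodesic lies in the $2\delta$-neighborhood of any geodesic joining its endpoints \cite[Theorem~III.H.1.13(1)]{BH}.

\begin{proposition}\label{prop:linear}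
Let $\Gamma$ be a connected graph with $\delta$-slim geodesic triangles, $\delta>0$, and let $k>8\delta+2$ be an integer. For every loop $\gamma$, the class $[\gamma]$ is a sum of at most $|\gamma|$ classes of loops of length $\le2k$.
\end{proposition}

\begin{proof}
Induct on $\ell=|\gamma|$. For $\ell=0$ the class is $0$, and for $1\le\ell\le2k$ the loop $\gamma$ itself will do. Let $\ell>2k$, and parametrize $\gamma\colon[0,\ell]\to|\Gamma|$ by arc length.

Suppose that every edge subpath of length $\le k$ is geodesic. An interval $[s,s']$ of length $\le k-2$ lies in the interval $[\lfloor s\rfloor,\lceil s'\rceil]$ of length $\le k$, so $\gamma$ is a $(k-2)$-local geodesic, and $k-2>8\delta$. The geodesic joining $\gamma(0)$ to $\gamma(\ell)=\gamma(0)$ is a point, so $\gamma$ stays within $2\delta$ of $\gamma(0)$. But $d(\gamma(0),\gamma(k))=k>2\delta$, a contradiction.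

So some subpath $\alpha$ of length $\le k$ is not geodesic. Let $\beta$ be a geodesic edge path with the same endpoints, so $|\beta|\le|\alpha|-1$, and let $\gamma'$ be obtained from $\gamma$ by replacing $\alpha$ with $\beta$. Then $|\gamma'|\le\ell-1$, $[\gamma]=[\gamma']+[\alpha\bar\beta]$ and $|\alpha\bar\beta|<2k$. Apply the inductive hypothesis to $\gamma'$.
\end{proof}

\begin{corollary}\label{cor:linear}
Let $G$ be a hyperbolic TDLC-group and $\Gamma$ a Cayley--Abels graph of $G$. Then $G$ is of type $\mathrm{FP}_2$, and there is a finite generating set of loops $\mathcal{C}$ with $\|[\gamma]\|_{\mathcal{C}}\le|\gamma|$ for every loop $\gamma$ in $\Gamma$.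
\end{corollary}

\begin{proof}
Take $\delta$ and $k$ as in Proposition~\ref{prop:linear}. Loops of length $\le2k$ span $Z_1(\Gamma)$, so $G$ is of type $\mathrm{FP}_2$ by Lemma~\ref{lem:FP2}. Let $\mathcal{C}$ be a set of representatives of the finitely many orbits of these loops. The inequality is the statement of the proposition.
\end{proof}

\section{The quadratic gap}\label{sec:C}

We prove Theorem~\ref{thm:C} in contrapositive form: a graph that is not hyperbolic contains loops of arbitrarily large scale $D$, of length at most $38D$, whose rational fillings weigh at least $D^2/(2N^2)$. A lower bound on $\|z\|_N$ must apply to every rational combination of short loops, with no disc or surface in sight. Linear functionals give such bounds: if $\omega\colon Z_1(\Gamma)\to\mathbb{R}$ is $\mathbb{Q}$-linear and $|\omega([\sigma])|\le\mu$ for all loops of length $\le N$, then $|\omega(z)|\le\mu\|z\|_N$.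

\subsection{The form $f\,dg$}

In the plane, the area enclosed by a curve is the integral of $x\,dy$. The coordinates $x,y$ can be replaced by any two Lipschitz functions. For $f,g\colon V\Gamma\to\mathbb{R}$ define a $\mathbb{Q}$-linear map $\omega_{f,g}\colon C_1(\Gamma)\to\mathbb{R}$ by the trapezoid rule
\[
\omega_{f,g}(v,w)=\tfrac12\big(f(v)+f(w)\big)\big(g(w)-g(v)\big).
\]
The expression changes sign when $v$ and $w$ are exchanged, so $\omega_{f,g}$ is well defined.

\begin{example}\label{ex:Z2}
Let $\Gamma$ be the standard grid with vertex set $\mathbb{Z}^2$, let $f=x$, $g=y$, and let $\gamma_s$ be the counterclockwise boundary of $[0,s]^2$. Horizontal edges contribute $0$ to $\omega_{f,g}([\gamma_s])$ because $g$ is constant on them, the left side contributes $0$ because $f=0$, and each of the $s$ edges of the right side contributes $s$. So $\omega_{f,g}([\gamma_s])=s^2$. The same computation gives $\pm1$ for the boundary of any unit square. A loop of length $\le4$ either has class $0$ or is the boundary of a unit square. Hence $\|[\gamma_s]\|_4\ge s^2$: no fractional filling beats the obvious one by $s^2$ unit squares.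

In the other direction, a loop with $\ell_1$ horizontal and $\ell_2$ vertical edges can be sorted into a horizontal loop followed by a vertical loop, both of class $0$, by at most $\ell_1\ell_2$ exchanges of consecutive steps, each changing the class by a unit square. So $\mathrm{Fill}_4(\ell)\le\ell^2/4$. The grid is not hyperbolic: in the triangle with corners $a=(0,D)$, $b=(D,0)$, $c=(D,D)$ whose sides together run along $\gamma_D$, the point $m=(0,0)$ of the side $[a,b]$ is at distance $D$ from the other two sides. Thus the order $\ell^2$ in Theorem~\ref{thm:C}, and in Theorem~\ref{thm:E} below, cannot be improved. We claim no sharpness for the constant $1/2888$.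
\end{example}

\begin{lemma}\label{lem:calib}
Let $f,g\colon V\Gamma\to\mathbb{R}$ be $1$-Lipschitz. Then $|\omega_{f,g}(z)|\le\frac{N^2}{2}\|z\|_N$ for all $z\in Z_1(\Gamma)$.
\end{lemma}

\begin{proof}
It suffices to show $|\omega_{f,g}([\sigma])|\le N^2/2$ for a loop $\sigma=(v_0,\dots,v_k=v_0)$ with $k\le N$. Replacing $f$ by $f-f(v_0)$ changes $\omega_{f,g}([\sigma])$ by $f(v_0)\sum_i\big(g(v_i)-g(v_{i-1})\big)=0$, so we may assume $f(v_0)=0$. Then $|f(v_i)|\le d(v_i,v_0)\le\min(i,k-i)\le N/2$, while $|g(v_i)-g(v_{i-1})|\le1$. Each of the $k\le N$ terms has absolute value at most $N/2$.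
\end{proof}

A general graph has no coordinates, but it has distance functions. Suppose a loop consists of a geodesic $\alpha$ and a return path $\beta$ that avoids a ball around a point $m$ of $\alpha$. Take for $f$ a tent function supported in the ball, so that $\beta$ contributes nothing, and for $g$ the distance from the start of $\alpha$, so that all contributions of $\alpha$ have the same sign.

\begin{lemma}\label{lem:tent}
Let $D\ge1$ be an integer and $\gamma=\alpha\beta$ a loop in $\Gamma$, where $\alpha$ is a geodesic edge path. Let $m$ be a vertex of $\alpha$ such that all vertices of $\beta$, including its endpoints, are at distance $\ge D/2$ from $m$. Then $\|[\gamma]\|_N\ge D^2/(2N^2)$.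
\end{lemma}

\begin{proof}
Let $a'$ be the initial vertex of $\alpha$, and put $f(v)=\max\big(0,\frac D2-d(v,m)\big)$ and $g(v)=d(v,a')$. Both are $1$-Lipschitz. The function $f$ vanishes at all vertices of $\beta$, so $\omega_{f,g}([\beta])=0$. Along $\alpha$ the function $g$ increases by $1$ on each edge, and $f$ vanishes at the endpoints of $\alpha$, which are the endpoints of $\beta$. So $\omega_{f,g}([\alpha])$ is the sum of $f$ over the vertices of $\alpha$. The geodesic $\alpha$ extends at least $D/2$ on both sides of $m$, and the vertex $j$ steps from $m$ is at distance $|j|$. Hence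
\[
\omega_{f,g}([\gamma])=\sum_{j\in\mathbb{Z},\ |j|<D/2}\Big(\frac D2-|j|\Big).
\]
For $D=2s$ the sum is $s+s(s-1)=D^2/4$. For $D=2s+1$ it is $(2s+1)(s+\frac12)-s(s+1)=(D^2+1)/4$. So $\omega_{f,g}([\gamma])\ge D^2/4$, and Lemma~\ref{lem:calib} gives $\|[\gamma]\|_N\ge\frac{2}{N^2}\cdot\frac{D^2}{4}$.
\end{proof}

In Example~\ref{ex:Z2}, with $\alpha=[a,b]$ and $\beta$ the path from $b$ through $c$ to $a$, the tent form detects about a quarter of the area $D^2$.

\subsection{Triangles with vertices as corners}

The form $\omega_{f,g}$ lives on edge paths, so we reduce to triangles made of edge paths. A \emph{vertex triangle} is a geodesic triangle whose sides are geodesic edge paths. For a vertex triangle $\Delta$ let $t(\Delta)$ be the maximum, over vertices $m$ on a side of $\Delta$, of the distance from $m$ to the set of vertices on the other two sides.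

\begin{lemma}\label{lem:vertex}
If $t(\Delta)\le D$ for all vertex triangles $\Delta$ in $\Gamma$, then all geodesic triangles in $|\Gamma|$ are $(4D+4)$-slim.
\end{lemma}

\begin{proof}
Every point on a side of a vertex triangle is within $\frac12$ of a vertex of that side, so vertex triangles are $\delta$-slim with $\delta=D+\frac12$. Consider a hexagon whose sides are geodesic edge paths, and a point $u$ on one side. Cut the hexagon into four vertex triangles by the diagonals from an endpoint of that side. Moving from triangle to triangle, at cost $\delta$ each time, we find that $u$ is within $4\delta$ of the other five sides.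

Now let $x_1,x_2,x_3\in|\Gamma|$ be the corners of a geodesic triangle and $u\in[x_1,x_2]$. If $u$ is within $1$ of $x_1$ or $x_2$, it is within $1$ of another side. Otherwise $u$ lies between the first vertex $x_1'$ and the last vertex $x_2'$ of $[x_1,x_2]$, and $d(x_i,x_i')\le1$. Let $y_2,y_3$ be the first and last vertices of $[x_2,x_3]$; if this side contains no vertex, it lies in one edge, and we let $y_2=y_3$ be an endpoint of that edge. In both cases $d(x_i,y_i)\le1$. Define $z_3,z_1$ in the same way for $[x_3,x_1]$. Form the hexagon $x_1'x_2'y_2y_3z_3z_1$, taking for $[x_1',x_2']$, $[y_2,y_3]$, $[z_3,z_1]$ the segments of the original sides (or single points). The side $[x_2',y_2]$ has length $\le2$ and both its endpoints are within $1$ of $x_2$, so it lies within $2$ of $x_2$. In the same way $[y_3,z_3]$ and $[z_1,x_1']$ lie within $2$ of $x_3$ and $x_1$. The sides $[y_2,y_3]$ and $[z_3,z_1]$ lie within $1$ of $[x_2,x_3]$ and $[x_3,x_1]$. So $u$ is within $4\delta+2=4D+4$ of $[x_2,x_3]\cup[x_3,x_1]$.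
\end{proof}

\subsection{Cutting a short loop out of a fat triangle}

A vertex triangle with $t(\Delta)=D$ already satisfies the hypotheses of Lemma~\ref{lem:tent}. This is not enough: its perimeter may be far larger than $D$, and then the bound $D^2/(2N^2)$ says nothing about $\mathrm{Fill}_N(\ell)/\ell^2$. We must cut off the three corners by shortcuts that avoid the ball around $m$. Shortcuts of length $\le D$ exist if the triangles involved have $t\le D$, so we choose $\Delta$ to be extremal. As $t$ is unbounded in a non-hyperbolic graph, we take the extremum among triangles of bounded perimeter. For an integer $n\ge0$ let $D_n$ be the maximum of $t(\Delta)$ over vertex triangles of perimeter $\le n$. It is an integer with $0\le D_n\le n$.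

\begin{lemma}\label{lem:short}
If $D=D_n\ge1$, there are a loop $\gamma=\alpha\beta$ with $|\gamma|\le38D$ and $\alpha$ geodesic, and a vertex $m$ of $\alpha$, such that all vertices of $\beta$ are at distance $\ge D/2$ from $m$.
\end{lemma}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw (-5,0)--(5,0)--(0,6.5)--cycle;
\draw[very thick] (-3,0)--(3,0)--(4,1.3)--(1,5.2)--(-1.25,4.875)--(-4,1.3)--cycle;
\draw[dashed] (-4,1.3) .. controls (-1.5,0.2) and (1.5,0.2) .. (4,1.3);
\draw[dotted,thick] (0,0) circle (0.9);
\foreach \x/\y/\n/\s in {-5/0/a/left,5/0/b/right,0/6.5/c/above,0/0/m/below,-3/0/a'/below,3/0/b'/below,-4/1.3/p/left,4/1.3/q/right,-1.25/4.875/p'/left,1/5.2/q'/right}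
  {\fill (\x,\y) circle (1.8pt); \node[\s] at (\x,\y) {$\n$};}
\end{tikzpicture}
\caption{Case 2 of Lemma~\ref{lem:short}. The vertex $m$ is at distance $D$ from the sides $[a,c]$ and $[b,c]$. The thick loop $\gamma$ cuts off the three corners by shortcuts of length $\le D$, and only its part $\alpha=[a',b']$ enters the ball of radius $D/2$ about $m$ (dotted). The geodesic $[p,q]$ (dashed) may enter the ball, so it cannot be used to close the loop.}
\label{fig:loop}
\end{figure}

\begin{proof}
All geodesics below are geodesic edge paths, and a segment between two vertices on a side of $\Delta$ is taken along that side. Choose a vertex triangle $\Delta$ with corners $a,b,c$, perimeter $\le n$ and $t(\Delta)=D$, and a vertex $m\in[a,b]$ at distance exactly $D$ from the vertices of $Y=[a,c]\cup[b,c]$. In particular $d(m,a)\ge D$ and $d(m,b)\ge D$.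

\emph{The corners $a$ and $b$.} Let $a'\in[a,m]$ be the vertex with $d(a',m)=\min(3D,d(a,m))$. If $a'=a$, put $p=a$. Otherwise let $p$ be a vertex of $Y$ with $d(a',p)\le D$, which exists because $t(\Delta)=D$. Define $b'\in[m,b]$ and $q\in Y$ symmetrically. Choose geodesics $[p,a']$ and $[b',q]$, and let $\alpha=[a',b']\subseteq[a,b]$. Then
\[
d(a',b')\le6D,\qquad d(p,q)\le D+6D+D=8D .
\]
It remains to join $q$ to $p$ by a short path that stays away from $m$.

\emph{Case 1: $p$ and $q$ lie on a common side, $[a,c]$ or $[b,c]$.} Let $\beta$ run from $b'$ to $q$, along that side to $p$, and then to $a'$. Then $|\gamma|\le6D+D+8D+D=16D$.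

\emph{Case 2: they do not.} Then one of $p,q$ lies on $[a,c]$ and the other on $[b,c]$; see Figure~\ref{fig:loop}. Let $\Delta'$ be the vertex triangle formed by the segments $[p,c]$ and $[q,c]$ of $\Delta$ and a geodesic $[p,q]$. The part of $\Delta$ complementary to $[p,c]\cup[q,c]$ is a path from $p$ to $q$ through $a$ and $b$, and it is at least as long as $[p,q]$. So $\Delta'$ has perimeter $\le n$, and $t(\Delta')\le D$. We define $p'\in[p,c]$ and $q'\in[q,c]$ with
\[
d(p,p')\le10D,\qquad d(p',q')\le D,\qquad d(q,q')\le19D .
\]
If $d(p,c)\le10D$, put $p'=q'=c$; then $d(q,q')\le d(q,p)+d(p,c)\le18D$. If $d(p,c)>10D$, let $p'\in[p,c]$ be the vertex with $d(p,p')=10D$, and let $q'$ be a vertex of $[p,q]\cup[q,c]$ with $d(p',q')\le D$. If $q'$ were on $[p,q]$, then $d(p,p')\le d(p,q')+D\le9D<10D$. So $q'\in[q,c]$, and $d(q,q')\le8D+10D+D=19D$. Let $\beta$ run from $b'$ to $q$, along the side to $q'$, by a geodesic $[q',p']$ to $p'$, along the side to $p$, and then to $a'$. Then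
\[
|\gamma|\le6D+D+19D+D+10D+D=38D .
\]

\emph{Distances from $m$.} In both cases each vertex of $\beta$ lies on $Y$, on $[b',q]$, on $[p,a']$, or on $[q',p']$. Vertices of $Y$ are at distance $\ge D$ from $m$. If $b'\ne b$, then $d(m,b')=3D$ and $[b',q]$ has length $\le D$, so its vertices are at distance $\ge2D$; if $b'=b$, then $[b',q]$ is the single point $b\in Y$. The same argument applies to $[p,a']$. Finally, $[q',p']$ has length $\le D$, so each of its vertices is within $D/2$ of $p'$ or $q'$. These lie on $Y$, so the vertex is at distance $\ge D-D/2=D/2$ from $m$.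
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Suppose that $\Gamma$ is not hyperbolic. By Lemma~\ref{lem:vertex} the numbers $D_n$ are unbounded. For each positive value $D$ of the sequence $(D_n)$, Lemmas~\ref{lem:short} and~\ref{lem:tent} give a loop $\gamma$ with $|\gamma|\le38D$ and $\|[\gamma]\|_N\ge D^2/(2N^2)$. Hence
\[
\frac{\mathrm{Fill}_N(38D)}{(38D)^2}\ge\frac{1}{2\cdot38^2N^2}=\frac{1}{2888\,N^2}
\]
for an unbounded set of $D$, and the upper limit in the theorem is at least $1/(2888N^2)$.
\end{proof}

\section{Hyperbolic subgroups and a homological criterion}\label{sec:final}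

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Corollary~\ref{cor:linear} the group $G$ is of type $\mathrm{FP}_2$, so Theorem~\ref{thm:B} applies. Let $\Gamma_H\subseteq\Gamma_G$ be graphs as in that theorem, let $\mathcal{C}_G$ be the set given by Corollary~\ref{cor:linear} for $\Gamma_G$, and let $\mathcal{C}_H$ be any finite generating set of loops for $Z_1(\Gamma_H)$. A loop $\gamma$ in $\Gamma_H$ is a loop of the same length in $\Gamma_G$, so
\[
\|[\gamma]\|_{\mathcal{C}_H}\le K\,\|[\gamma]\|_{\mathcal{C}_G}\le K\,|\gamma| .
\]
Let $N\ge1$ bound the lengths of the loops in $\mathcal{C}_H$. By \eqref{eq:NC}, the graph $\Gamma_H$ satisfies $\mathrm{Fill}_N(\ell)\le K\ell$, so it is hyperbolic by Theorem~\ref{thm:C}. It is a Cayley--Abels graph of $H$, which is compactly generated by Lemma~\ref{lem:FP1}. So $H$ is hyperbolic.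
\end{proof}

The argument compares only fillings of loops. It never compares the metrics of $\Gamma_H$ and $\Gamma_G$, so no assumption on the distortion of $H$ in $G$ is needed.

\begin{theorem}\label{thm:D}
Let $G$ be a hyperbolic TDLC-group with $\mathrm{cd}_{\mathbb{Q}}(G)\le2$ and $H\le G$ a closed subgroup. The following are equivalent:
\begin{enumerate}
\item[(i)] $H$ is hyperbolic;
\item[(ii)] $H$ is compactly presented;
\item[(iii)] $H$ is of type $\mathrm{FP}_2$;
\item[(iv)] $\mathbb{Q}$ has a resolution of finite length by finitely generated projective discrete $\mathbb{Q}[H]$-modules.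
\end{enumerate}
In \textup{(iv)} the length can be taken to be at most $2$.
\end{theorem}

\begin{proof}
(i)$\Rightarrow$(ii) is the standard fact recalled in Section~\ref{sec:intro}, and (ii)$\Rightarrow$(i) is Theorem~\ref{thm:known}. (i)$\Rightarrow$(iii) is Corollary~\ref{cor:linear} applied to $H$, and (iii)$\Rightarrow$(i) is Theorem~\ref{thm:A}. (iv)$\Rightarrow$(iii) holds by definition. For (iii)$\Rightarrow$(iv), recall that $G$ is of type $\mathrm{FP}_2$ and use the notation of the proof of Theorem~\ref{thm:B}. The identity $\rho\circ\iota=\mathrm{id}$ on $Z_1(\Gamma_H)$ exhibits $Z_1(\Gamma_H)$ as a direct summand of $F$ over $\mathbb{Q}[H]$, and $F=\mathbb{Q}[X]$ is projective over $H$ by Lemma~\ref{lem:proj}. So $Z_1(\Gamma_H)$ is projective, and it is generated by the finite set $\mathcal{C}_H$. The sequence \eqref{eq:chain} for $\Gamma_H$ is the required resolution, of length at most $2$.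
\end{proof}

\begin{theorem}\label{thm:E}
Let $L$ be a TDLC-group of type $\mathrm{FP}_2$, $\Gamma$ a Cayley--Abels graph of $L$, $\mathcal{C}$ a finite generating set of loops for $Z_1(\Gamma)$ over $\mathbb{Q}[L]$, and $N\ge1$ a bound for the lengths of the loops in $\mathcal{C}$. Put $\Phi(\ell)=\sup\{\|[\gamma]\|_{\mathcal{C}}:\gamma\text{ a loop with }|\gamma|\le\ell\}$. The following are equivalent:
\begin{enumerate}
\item[(i)] $L$ is hyperbolic;
\item[(ii)] $\Phi(\ell)\le K\ell$ for some constant $K$;
\item[(iii)] $\Phi(\ell)=o(\ell^2)$;
\item[(iv)] $\limsup_{\ell\to\infty}\Phi(\ell)/\ell^2<1/(2888N^2)$.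
\end{enumerate}
If moreover $\mathrm{cd}_{\mathbb{Q}}(L)\le2$ and these conditions hold, then every closed subgroup of $L$ of type $\mathrm{FP}_2$ is hyperbolic.
\end{theorem}

\begin{proof}
(i)$\Rightarrow$(ii): Corollary~\ref{cor:linear} gives a finite generating set of loops $\mathcal{C}'$ with $\|[\gamma]\|_{\mathcal{C}'}\le|\gamma|$. Lemma~\ref{lem:bounded}, applied to the identity map, gives $\|\cdot\|_{\mathcal{C}}\le K\|\cdot\|_{\mathcal{C}'}$ with $K=\max_{\sigma\in\mathcal{C}'}\|[\sigma]\|_{\mathcal{C}}$. The implications (ii)$\Rightarrow$(iii)$\Rightarrow$(iv) are immediate. (iv)$\Rightarrow$(i): by \eqref{eq:NC} we have $\mathrm{Fill}_N\le\Phi$, so $\Gamma$ is hyperbolic by Theorem~\ref{thm:C}. The last statement is Theorem~\ref{thm:A}.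
\end{proof}

\begin{thebibliography}{9}

\bibitem{ACCM}
Shivam Arora, Ilaria Castellano, Ged Corob Cook and Eduardo Mart\'inez-Pedroza,
\emph{Subgroups, hyperbolicity and cohomological dimension for totally disconnected locally compact groups},
arXiv:1908.07946 (2019).

\bibitem{Brady}
Brady,
\emph{Branched coverings of cubical complexes and subgroups of hyperbolic groups},
J. London Math. Soc. \textbf{60} (1999).

\bibitem{BH}
Bridson and Haefliger,
\emph{Metric Spaces of Non-Positive Curvature}.

\bibitem{Rips}
Rips,
\emph{Subgroups of small cancellation groups},
Bull. London Math. Soc. \textbf{14} (1982).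

\end{thebibliography}
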